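# Polynomials with a single zero over normal domains with algebraically closed fraction field

## The polynomial $3xy+x+y$ over two rings

Consider $g(x,y)=3xy+x+y$, and first look for its zeros in $\mathbb Z^2$. Since
$$(3x+1)(3y+1)=3\,g(x,y)+1,$$
we have $g(x,y)=0$ if and only if $(3x+1)(3y+1)=1$. For integers this forces $3x+1=\pm1$. The equation $3x+1=-1$ has no integer solution, so $x=0$, and then $g(0,y)=y$ forces $y=0$. Over $\mathbb Z$ the polynomial $g$ has exactly one zero, $(0,0)$.

Now enlarge the ring. Let $\overline{\mathbb Z}$ be the ring of all algebraic integers in $\overline{\mathbb Q}$. Choose any $s\in\overline{\mathbb Z}$ and look for a zero with $xy=s$. Then $g=0$ says $x+y=-3s$, so $x,y$ must be the two roots of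
$$X^2+3sX+s=0. \tag{1}$$
This polynomial is monic with coefficients in $\overline{\mathbb Z}$, so both roots are algebraic integers. Conversely its two roots satisfy $3xy+x+y=3s-3s=0$. For $s=1$ we get $\left(\tfrac{-3+\sqrt5}2,\tfrac{-3-\sqrt5}2\right)$, and for $s=-1$ we get $\left(\tfrac{3+\sqrt{13}}2,\tfrac{3-\sqrt{13}}2\right)$. Different $s$ give different points because $s=xy$. So over $\overline{\mathbb Z}$ the same polynomial has infinitely many zeros.

Could another polynomial do better over $\overline{\mathbb Z}$? For a commutative domain $R$, consider the condition
$$(\ast)\qquad\text{there exists } g\in R[x,y] \text{ such that } \{(a,b)\in R^2: g(a,b)=0\}=\{(0,0)\}.$$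
We have just seen that $(\ast)$ holds for $\mathbb Z$. The following question comes from Bhargav Bhatt and Bjorn Poonen, "Diophantine sets", arXiv:2511.18101 (2025): *does $(\ast)$ hold for some normal domain with algebraically closed fraction field?* Three known results are stated along with it.

1. If $R=K$ is an algebraically closed field, then $(\ast)$ fails.
2. If $K$ is a field that is not an algebraic closure of a finite field, there exists a domain $R$ with fraction field $K$ for which $(\ast)$ holds.
3. If $R$ is a normal domain with $\operatorname{Frac}R$ isomorphic to $\overline{\mathbb Q}$ or to $\overline{\mathbb F_p(t)}$, then $(\ast)$ fails for $R$.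

The answer is no, and more is true. Throughout, $R$ is a commutative domain and $K=\operatorname{Frac}R$.

**Theorem 1.** If $R$ is normal and $K$ is algebraically closed, then $(\ast)$ fails for $R$. In fact, if $g\in R[x,y]$ and $g(0,0)=0$, then $g$ has infinitely many zeros in $R^2$.

**Theorem 2.** For a normal domain $R$ the following are equivalent:

- (i) $(\ast)$ holds;
- (ii) for every $n\ge2$ some $g\in R[x_1,\dots,x_n]$ has $0$ as its only zero in $R^n$;
- (iii) $K$ is not algebraically closed.

The implication (iii)$\Rightarrow$(ii) does not need normality.

**Theorem 3.** Let $K$ be algebraically closed, and let $\overline R$ be the integral closure of $R$ in $K$. Assume there is $c\neq0$ with $c\overline R\subseteq R$ (for $R$ normal, take $c=1$). Let $V\subseteq\mathbb A^n_K$ be an irreducible closed subvariety containing a point $p\in R^n$. Then for every nonzero $d\in R$ the set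
$$\{q\in V\cap R^n:\ q\equiv p \bmod dR^n\}$$
is Zariski dense in $V$. In particular, $V\cap R^n$ is either empty or Zariski dense in $V$, and $(\ast)$ fails for $R$.

**Corollary 4.** Let $R$ be normal with $K$ algebraically closed, and let $F\subset R^n$ ($n\ge1$) be finite and nonempty. Then $F$ is the zero set in $R^n$ of some $r$ polynomials in $R[x_1,\dots,x_n]$ if and only if $r\ge n$.

Everything rests on one statement about curves, Proposition 5 below.

## Normal domains, and curves with their points at infinity

**Definition (integral, normal).** An element $\alpha\in K$ is integral over $R$ if it is a root of a monic polynomial in $R[X]$. The integral elements form a ring $\overline R$, the integral closure of $R$ in $K$. It is itself integrally closed in $K$. The domain $R$ is normal if $\overline R=R$.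

The ring $\overline{\mathbb Z}$ is normal, with fraction field $\overline{\mathbb Q}$. For a ring that is not normal, take
$$R_0=\mathbb Z+2\overline{\mathbb Z}=\{m+2\alpha: m\in\mathbb Z,\ \alpha\in\overline{\mathbb Z}\}.$$
It is a ring, and its fraction field is $\overline{\mathbb Q}$ because $\alpha=(2\alpha)/2$. Its integral closure is $\overline{\mathbb Z}$, since $\mathbb Z\subseteq R_0\subseteq\overline{\mathbb Z}$. But $\sqrt2\notin R_0$: if $\sqrt2=m+2\alpha$, then $\alpha=(\sqrt2-m)/2$ has norm $(m^2-2)/4$ from $\mathbb Q(\sqrt2)$, and this is never an integer, since $m^2-2\equiv 2$ or $3\bmod 4$. The number $c=2$ satisfies $c\,\overline{\mathbb Z}\subseteq R_0$. Hence Theorem 3 applies to $R_0$, although Theorem 1 does not.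

**Definition (conductor).** The conductor of $R$ in $\overline R$ is $\{c\in K: c\overline R\subseteq R\}$. The hypothesis of Theorem 3 says that it is nonzero; for $R_0$ it contains $2$.

If $K$ is algebraically closed, two facts hold.

- **(F1)** If $R$ is normal, every root in $K$ of a monic polynomial in $R[X]$ lies in $R$. This is the definition.
- **(F2)** $R$ is infinite. A finite domain is a finite field, which would equal $K$, and finite fields are not algebraically closed.

From here on, when $K$ is algebraically closed, we identify varieties over $K$ with their sets of $K$-points. We use the following textbook facts. Let $C\subseteq\mathbb A^n_K$ be an irreducible closed curve with function field $K(C)$ and coordinate functions $x_1,\dots,x_n\in K(C)$.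

- **(A)** There is a unique smooth projective curve $\overline C$ with function field $K(C)$. The valuation rings of $K(C)$ containing $K$ are $K(C)$ itself and the local rings of the points of $\overline C$. Write $v_Q$ for the valuation at $Q$.
- **(B)** The normalization $\nu:\widetilde C\to C$ is finite and surjective, so its fibers are finite. The curve $\widetilde C$ is an open subset of $\overline C$, and $D=\overline C\setminus\widetilde C$ is finite. The $x_i$ are regular on $\widetilde C$, and $\nu(Q)=(x_1(Q),\dots,x_n(Q))$.
- **(C)** A rational function regular on all of $\overline C$ is constant. A nonconstant one defines a surjective morphism $\overline C\to\mathbb P^1$.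
- **(D)** (Riemann–Roch, in part.) If $A$ is a divisor on $\overline C$ of sufficiently large degree, there is $0\ne\varphi\in K(C)$ with $\operatorname{div}\varphi\ge -A$.
- **(E)** The integral closure of a subring $B$ of a field is the intersection of the valuation rings of that field that contain $B$.

We call the points of $D$ the points at infinity of $C$. The set $D$ is not empty: otherwise all $x_i$ would be regular on $\overline C$, hence constant by (C), and $C$ would be a point.

For $C=\{3xy+x+y=0\}$ we have $y=-x/(1+3x)$, so $x$ identifies $\overline C$ with $\mathbb P^1$. The coordinate ring is $K[x,1/(1+3x)]$, so $C=\widetilde C$ when $3\neq 0$ in $K$, and $D$ consists of the points $x=\infty$ and $x=-1/3$.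

The passage to $\widetilde C$ matters when $0$ is singular. On $y^2=x^2(x+1)$, in characteristic different from $2$, the normalization is the line with coordinate $t=y/x$, where $x=t^2-1$ and $y=t^3-t$. Two points, $t=1$ and $t=-1$, lie over the origin. The function $t-1$ tells them apart, while a polynomial in $x,y$ takes the same value at both.

## Projecting to a line, and the denominators that remain

*Homogeneous polynomials.* Over $\mathbb Z$ one would try $x^2+y^2$. If $K$ is algebraically closed, every homogeneous $g\in R[x,y]$ of positive degree is a product of linear forms over $K$. Scaling a linear factor we may write it as $\alpha x+\beta y$ with $\alpha,\beta\in R$ not both $0$. It vanishes at $(\beta s,-\alpha s)$ for all $s\in R$, and these are infinitely many points.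

*The case $R=K$.* Let $g\in K[x,y]$ be nonzero with $g(0,0)=0$, and write $g=\sum_{j=0}^m g_j(x)y^j$ with $g_m\ne0$. If $m=0$, then $g_0(0)=0$ and every $(0,b)$ is a zero. If $m\ge1$, then for each of the infinitely many $a$ with $g_m(a)\ne0$ the polynomial $g(a,y)$ has a root. So $g$ has infinitely many zeros. This is known result 1.

*The same approach over $R$.* Put $x=a\in R$ and solve for $y$. A root of $g(a,y)$ exists in $K$, but (F1) puts it in $R$ only if we can make the polynomial monic over $R$, and the leading coefficient $g_m(a)$ need not be a unit. For $3xy+x+y$ the equation is $(3a+1)y=-a$. If $3a+1$ divides $a$, then it divides $(3a+1)-3a=1$; so $y\in R$ exactly when $3a+1$ is a unit (or, if $3a+1=0$, never). For instance $a=1$ gives $y=-1/4\notin\overline{\mathbb Z}$.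

*A better projection.* Noether normalization lets us get rid of leading coefficients. Choose a polynomial function $t$ on $C$ with $t(0)=0$ such that each $x_i$ satisfies a monic equation $M_i(x_i,t)=0$, with
$$M_i(X,T)=X^{N}+m_{1}(T)X^{N-1}+\dots+m_{N}(T),\qquad m_j\in K[T],$$
where $N$ and $m_j$ depend on $i$. The coefficients lie in $K[T]$ and not in $R[T]$, but most of their denominators can be cleared. Write $m_j(T)=m_j(0)+T\,c_j(T)$ and choose $0\ne b\in R$ with $b\,c_j\in R[T]$ for all $j$. If $a=b\rho$ with $\rho\in R$, then $a\,c_j(a)=\rho\,(b\,c_j)(a)\in R$. Thus
$$m_j(a)\in m_j(0)+R\qquad\text{for all } a\in bR. \tag{2}$$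
So $M_i(X,a)$ has coefficients in $R$ if and only if $M_i(X,0)$ does. Here is the obstacle: if $M_i(X,0)\in R[X]$, then by (F1) each zero $Q$ of $t$ on $C$ has $x_i(Q)\in R$, because $M_i(x_i(Q),0)=0$. We know that the origin is a zero of $t$ with coordinates in $R$; we know nothing about the other zeros.

On our curve over $\overline{\mathbb Z}$, take $t=x-y$. Substituting $y=x-t$ gives $3x^2+(2-3t)x-t=0$, that is,
$$x^2+\left(\tfrac23-t\right)x-\tfrac t3=0.$$
At $t=0$ the roots are $0$ and $-\tfrac23$: the function $t$ also vanishes at $(-\tfrac23,-\tfrac23)$. For no $a\in\overline{\mathbb Z}$ is the coefficient $\tfrac23-a$ in $\overline{\mathbb Z}$, and the argument stops. The function $xy$ used in (1) does not have this defect. On the curve, $xy=-x^2/(1+3x)$ vanishes only at $x=0$ and has poles at both points of $D$, and every non-leading coefficient of (1) is divisible by $s$.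

So we want a function whose only zero is a point over the origin. Can $t$ still be a polynomial? In general it cannot. Consider, over $\overline{\mathbb Q}$,
$$y^2+10y=x^3+9x^2+27x. \tag{3}$$
With $x'=x+3$, $y'=y+5$ this is the elliptic curve $y'^2=x'^3-2$ without its point $O$ at infinity, and the origin is $P=(3,5)$ in the coordinates $(x',y')$. The tangent at $P$ has slope $27/10$, so $2P$ has $x'$-coordinate $(27/10)^2-6=129/100$. By the Nagell–Lutz theorem $2P$ is not torsion, and so $P$ has infinite order. A polynomial function on (3) with $P$ as its only zero would have divisor $mP-mO$ with $m\ge1$, which makes $mP$ the identity of the group. There is no such function.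

The way out is that $\psi$ need not be a polynomial. For the integrality of the $x_i$ we need $\psi$ to have a pole at every point of $D$. Nothing forbids further poles at points of $\widetilde C$. With this freedom Riemann–Roch produces $\psi$ at once.

## Infinitely many $R$-points on a curve through the origin

**Proposition 5.** Let $R$ be normal and $K$ algebraically closed. Let $C\subseteq\mathbb A^n_K$ be an irreducible closed curve containing $0$. Then $C\cap R^n$ is infinite.

*Proof.* Keep the notation of (A)–(E). Since $\nu$ is surjective, choose $P\in\widetilde C$ with $\nu(P)=0$; then $x_i(P)=0$ for all $i$.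

**Step 1: a function with one zero.** This step constructs a nonconstant $\psi\in K(C)$ such that $P$ is its only zero and every point of $D$ is a pole. For $N$ large, the divisor $NP-\sum_{E\in D}E$ has large degree, so by (D) there is $0\ne\varphi\in K(C)$ with
$$\operatorname{div}\varphi\ \ge\ -NP+\sum_{E\in D}E.$$
Since $P\notin D$, the function $\varphi$ vanishes at every point of $D$. As $D\ne\emptyset$ and $\varphi\neq0$, it is nonconstant. By (C) it has a pole, and the inequality allows a pole only at $P$. Put $\psi=1/\varphi$. The zeros of $\psi$ are the poles of $\varphi$, so $P$ is the only zero of $\psi$. The poles of $\psi$ are the zeros of $\varphi$, and these include all of $D$.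

**Step 2: monic equations whose other coefficients are divisible by $T$.** This step removes the constant terms $m_j(0)$ of (2). We show that for each $i$ there is a polynomial
$$G_i(X,T)=X^{N_i}+\sum_{j=1}^{N_i}T\,c_{ij}(T)\,X^{N_i-j},\qquad c_{ij}\in K[T],\qquad G_i(x_i,\psi)=0\ \text{ in } K(C). \tag{4}$$
It is not enough to know that $x_i$ is integral over $K[\psi]$; we use that a power of $x_i$ divided by $\psi$ is still integral. Let $e=v_P(\psi)\ge1$ and $w_i=x_i^e/\psi$.

A valuation ring of $K(C)$ containing $K[\psi]$ contains $K$. By (A) it is $K(C)$ or the local ring of a point of $\overline C$ at which $\psi$ is finite. So by (E) the integral closure of $K[\psi]$ in $K(C)$ consists of the functions that are regular at every point where $\psi$ is finite. We check that $w_i$ is such a function.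

- At $P$: either $x_i=0$ and $w_i=0$, or $v_P(x_i)\ge1$ and $v_P(w_i)=e\,v_P(x_i)-e\ge0$.
- At a point $Q\ne P$ where $\psi$ is finite: $Q\notin D$, because $\psi$ has poles on $D$, so $x_i$ is regular at $Q$. Also $\psi(Q)\ne0$, because $P$ is the only zero. Hence $w_i$ is regular at $Q$.

So $w_i$ is integral over $K[\psi]$, say $w_i^r+d_1(\psi)w_i^{r-1}+\dots+d_r(\psi)=0$ with $r\ge1$ and $d_j\in K[T]$. Multiply by $\psi^r$. Since $\psi w_i=x_i^e$, we have $\psi^r w_i^{r-j}=\psi^j(\psi w_i)^{r-j}=\psi^jx_i^{e(r-j)}$, and so
$$x_i^{er}+\psi d_1(\psi)\,x_i^{e(r-1)}+\psi^2d_2(\psi)\,x_i^{e(r-2)}+\dots+\psi^rd_r(\psi)=0.$$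
Every coefficient after the first is $\psi$ times a polynomial in $\psi$. This is (4) with $N_i=er$.

**Step 3: specialization.** This step turns each value $a$ in a suitable ideal into a point of $C\cap R^n$. There are finitely many $c_{ij}$, so we can choose $0\ne b\in R$ with $b\,c_{ij}\in R[T]$ for all $i,j$. Let $a\in bR$, say $a=b\rho$ with $\rho\in R$. Then
$$a\,c_{ij}(a)=\rho\,(b\,c_{ij})(a)\in R,$$
so $G_i(X,a)$ is a monic polynomial in $R[X]$ for each $i$. By (C), $\psi:\overline C\to\mathbb P^1$ is surjective, so there is $Q_a\in\overline C$ with $\psi(Q_a)=a$. Since $a\ne\infty$, the point $Q_a$ is not in $D$, and all $x_i$ are regular at $Q_a$. Evaluating $G_i(x_i,\psi)=0$ at $Q_a$ gives $G_i(x_i(Q_a),a)=0$. By (F1), $x_i(Q_a)\in R$ for every $i$. Therefore $\nu(Q_a)\in C\cap R^n$.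

**Step 4: counting.** This step checks that the points found are infinitely many. The points $Q_a$, $a\in bR$, are pairwise distinct because $\psi(Q_a)=a$. The set $bR$ is infinite by (F2), and $\nu$ has finite fibers. So $\{\nu(Q_a):a\in bR\}\subseteq C\cap R^n$ is infinite. $\blacksquare$

Normality of $R$ enters only through (F1), in Step 3. That $K$ is algebraically closed is used for the existence of the $K$-points $P$ and $Q_a$ and for (F2).

*The recipe on the first curve.* For $3xy+x+y=0$ over $\overline{\mathbb Z}$ take $\psi=xy=-x^2/(1+3x)$, so $e=2$ and $w=x^2/\psi=-(1+3x)$. Then $x=-(w+1)/3$, and $x^2=\psi w$ becomes $w^2+(2-9\psi)w+1=0$. Multiplying by $\psi^2$ gives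
$$x^4+\psi(2-9\psi)x^2+\psi^2=0.$$
The left side is $(x^2+3\psi x+\psi)(x^2-3\psi x+\psi)$, whose first factor is (1). By symmetry $y$ satisfies the same equation, so $b=1$ works.

*The recipe on the cubic (3).* Let $P$ be the origin. The tangent line at $P$ is $10y=27x$, and $2P$ has $x$-coordinate $\tfrac{129}{100}-3=-\tfrac{171}{100}$. The function $10y-27x$ has divisor $2\cdot[P]+[-2P]-3[O]$, and $100x+171$ has divisor $[2P]+[-2P]-2[O]$. So
$$\tau=\frac{10y-27x}{100x+171}\qquad\text{has divisor}\qquad 2\cdot[P]-[2P]-[O].$$
Its only zero is $P$; it has a pole at the point $O$ at infinity, and a further pole at the finite point $2P$. Put $m=100x+171$, so that $10y=27x+\tau m$. Then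
$$100\bigl(y^2+10y-x^3-9x^2-27x\bigr)=(27x+\tau m)^2+100(27x+\tau m)-100x^3-900x^2-2700x,$$
and since $100x^3+171x^2=mx^2$, the right side equals $m\bigl(\tau(54x+100)+\tau^2m-x^2\bigr)$. Dividing by $m$ we find
$$x^2-(54\tau+100\tau^2)\,x-(100\tau+171\tau^2)=0,\qquad 10y=(27+100\tau)x+171\tau. \tag{5}$$
As (4) predicts, the equation for $x$ is monic and its other coefficients are divisible by $\tau$. For $\tau=-1$ we get $x^2-46x-71=0$, so $x=23+10\sqrt6$ is a solution, with $y=-185-73\sqrt6$. Indeed $y(y+10)=64349+26280\sqrt6$, and $(x+3)^3-27=(26+10\sqrt6)^3-27=64349+26280\sqrt6$.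

On this curve $y$ is monic over $\mathbb Z[x]$, so points over $\overline{\mathbb Z}$ also come from choosing $x=a\in\overline{\mathbb Z}$. The function $\tau$ gives more. Let $d$ be a nonzero integer, $\sigma\in\overline{\mathbb Z}$ and $\tau=100d^2\sigma$. Writing $x=10dz$ and dividing the first equation in (5) by $100d^2$, we get
$$z^2-10d\,(54\sigma+100\sigma\tau)\,z-(100\sigma+171\sigma\tau)=0,$$
so $z\in\overline{\mathbb Z}$, and $y=d\bigl((27+100\tau)z+1710\,d\sigma\bigr)$. Both coordinates are divisible by $d$. This is the congruence in Theorem 3.

## One equation in two variables, and the classification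

**Proof of Theorem 1.** Let $R$ be normal, $K$ algebraically closed, and $g\in R[x,y]$ with $g(0,0)=0$. If $g=0$, its zero set is $R^2$, which is infinite by (F2). If $g\ne0$, then $g$ is nonconstant, because a nonzero constant does not vanish at $(0,0)$. Factor $g$ into irreducibles in $K[x,y]$. Some irreducible factor $h$ has $h(0,0)=0$. The set $C=\{h=0\}\subset\mathbb A^2_K$ is an irreducible closed curve containing $0$. By Proposition 5, $C\cap R^2$ is infinite, and it is contained in the zero set of $g$ in $R^2$.

So no $g$ that vanishes at $(0,0)$ has $\{(0,0)\}$ as its zero set in $R^2$, and $(\ast)$ fails. $\blacksquare$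

**Proof of Theorem 2.** For (ii)$\Rightarrow$(i), take $n=2$. The implication (i)$\Rightarrow$(iii) is Theorem 1, in contrapositive form.

For (iii)$\Rightarrow$(ii), let $R$ be any domain whose fraction field $K$ is not algebraically closed. The purpose is to build a form without nontrivial zeros and then to nest it. There is an irreducible polynomial $h(T)=\sum_{i=0}^mh_iT^i\in K[T]$ of degree $m\ge2$. Scaling by a nonzero element of $R$, we may assume that all $h_i\in R$. Put
$$g_2(x,y)=\sum_{i=0}^mh_i\,x^iy^{m-i}\in R[x,y].$$
Clearly $g_2(0,0)=0$. Suppose $g_2(a,b)=0$ with $a,b\in R$. If $b\neq0$, dividing by $b^m$ gives $h(a/b)=0$, which is impossible because an irreducible polynomial of degree at least $2$ has no root in $K$. So $b=0$, and then $h_ma^m=0$ with $h_m\ne0$, so $a=0$. Thus $(0,0)$ is the only zero of $g_2$ in $R^2$.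

For $n\ge3$ define $g_n(x_1,\dots,x_n)=g_2\bigl(g_{n-1}(x_1,\dots,x_{n-1}),x_n\bigr)$. At a point of $R^n$ the value of $g_{n-1}$ lies in $R$. Hence $g_n$ vanishes there if and only if $g_{n-1}(x_1,\dots,x_{n-1})=0$ and $x_n=0$, and by induction this means that all coordinates are $0$. $\blacksquare$

For $R=\mathbb Z$ and $h=T^2+1$ this gives $g_2=x_1^2+x_2^2$ and $g_3=(x_1^2+x_2^2)^2+x_3^2$.

## Density of $R$-points on subvarieties

To go from curves to varieties of any dimension we need enough curves through a given point. A lemma in Mumford, *Abelian Varieties*, §6, says that any two closed points of an irreducible variety over an algebraically closed field lie on an irreducible curve. A weaker statement suffices here, and we prove it.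

**Lemma 6.** Let $K$ be algebraically closed, let $V\subseteq\mathbb A^n_K$ be an irreducible closed subvariety with $\dim V\ge1$ and $0\in V$, and let $U\subseteq V$ be nonempty and open. Then there is an irreducible closed curve $C\subseteq V$ with $0\in C$ and $C\cap U\ne\emptyset$.

*Proof.* We use induction on $m=\dim V$. If $m=1$, take $C=V$. Let $m\ge2$. The aim is to cut $V$ by a hyperplane through $0$ so that no component of the section through $0$ disappears into $Z=V\setminus U$.

Since $Z$ is a proper closed subset of $V$, its irreducible components have dimension at most $m-1$. Let $Z_1,\dots,Z_k$ be those of positive dimension. Choose a nonzero point $z_j\in Z_j$ for each $j$, and a nonzero point $v\in V$. As $K$ is infinite, there is a linear form $\lambda$ that vanishes at none of $v,z_1,\dots,z_k$: each condition says that a nonzero polynomial in the coefficients of $\lambda$ does not vanish. Now $\lambda$ is not identically zero on $V$, and $\lambda(0)=0$. By Krull's principal ideal theorem every irreducible component of $V\cap\{\lambda=0\}$ has dimension $m-1$. Let $W$ be one that contains $0$.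

If $W\subseteq Z$, then $W$ lies in an irreducible component of $Z$. That component has dimension at least $m-1\ge1$, so it is some $Z_j$, and $\dim Z_j\le m-1$ gives $W=Z_j$. But $\lambda$ vanishes on $W$ and not at $z_j\in Z_j$, a contradiction. So $W\cap U$ is a nonempty open subset of $W$. Apply the induction hypothesis to $W$ and $W\cap U$. $\blacksquare$

**Proof of Theorem 3.** If $\dim V=0$, then $V=\{p\}$ and the set in question is $\{p\}$. Let $\dim V\ge1$.

**Step 1: $R$ normal, $p=0$, no congruence.** This step shows that $V\cap R^n$ is dense in $V$ when $0\in V$. Let $U\subseteq V$ be nonempty and open, and let $C$ be a curve as in Lemma 6. By Proposition 5, $C\cap R^n$ is infinite. The set $C\setminus U$ is a proper closed subset of the irreducible curve $C$, hence finite. So some point of $C\cap R^n$ lies in $U$. As $U$ was arbitrary, $V\cap R^n$ is dense in $V$.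

**Step 2: $R$ normal, general $p$ and $d$.** This step obtains the congruence by rescaling. As $d$ is invertible in $K$, the map $z\mapsto p+dz$ is an automorphism of $\mathbb A^n_K$. Let $V'=d^{-1}(V-p)$ be the preimage of $V$ under it; it is an irreducible closed subvariety containing $0$. By Step 1, $V'\cap R^n$ is dense in $V'$. Under the isomorphism $V'\to V$, $z\mapsto p+dz$, its image is exactly $\{q\in V\cap R^n:q\equiv p\bmod dR^n\}$, because $p\in R^n$ and $d\in R$. So this set is dense in $V$.

**Step 3: $R$ with $c\overline R\subseteq R$.** This step uses the freedom in the modulus to land in $R$ and not only in $\overline R$. From $c=c\cdot1\in c\overline R\subseteq R$ we get $c\in R$. The ring $\overline R$ is normal with fraction field $K$, and $p\in R^n\subseteq\overline R^{\,n}$. Step 2 for $\overline R$ with the nonzero modulus $cd$ shows that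
$$\{q\in V:\ q-p\in cd\,\overline R^{\,n}\}$$
is dense in $V$. Since $cd\,\overline R\subseteq dR$, each such $q$ lies in $p+dR^n\subseteq R^n$ and satisfies $q\equiv p\bmod dR^n$. So the set in the theorem contains a dense set and is dense.

**Step 4: the two final claims.** If $V\cap R^n$ is not empty, choose $p$ in it and take $d=1$; this gives the density of $V\cap R^n$. For $(\ast)$, let $g\in R[x,y]$ with $g(0,0)=0$. If $g=0$, its zero set $R^2$ is infinite by (F2). If $g\ne0$, let $h$ be an irreducible factor of $g$ in $K[x,y]$ with $h(0,0)=0$, as in the proof of Theorem 1, and let $C=\{h=0\}$. Then $C\cap R^2$ contains $(0,0)$, so it is dense in the curve $C$, hence infinite, and $g$ vanishes on it. So $(\ast)$ fails. $\blacksquare$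

*Example.* Return to $R_0=\mathbb Z+2\overline{\mathbb Z}$ with $c=2$, and to $3xy+x+y=0$. In (1) put $s=4\sigma$ with $\sigma\in\overline{\mathbb Z}$ and $X=2z$. Dividing by $4$ gives $z^2+6\sigma z+\sigma=0$. So both roots $x,y$ lie in $2\overline{\mathbb Z}\subseteq R_0$, and $3xy+x+y$ has infinitely many zeros in $R_0^2$.

*Remark.* Theorem 3 does not hold for arbitrary domains with algebraically closed fraction field. By known result 2, each algebraically closed field other than an $\overline{\mathbb F_p}$ is the fraction field of some domain satisfying $(\ast)$. By Theorem 3, every such domain is non-normal and has zero conductor in its integral closure.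

## How many equations cut out a finite set

**Proof of Corollary 4.** *Only if.* The aim is to show that fewer than $n$ equations leave a positive-dimensional variety through a point of $F$. Suppose that $F$ is the zero set in $R^n$ of $f_1,\dots,f_r$ with $r<n$, and take $p\in F$. Let $V$ be an irreducible component through $p$ of $\{f_1=\dots=f_r=0\}\subseteq\mathbb A^n_K$. By Krull's height theorem, $\dim V\ge n-r\ge1$. By Theorem 3, $V\cap R^n$ is dense in $V$, hence infinite. But $V\cap R^n\subseteq F$, and $F$ is finite, a contradiction.

*If.* Since polynomials may be repeated, it is enough to find $n$ polynomials. The plan is to separate the points of $F$ by one linear form and to recover the other coordinates by interpolation. Write $F=\{p_1,\dots,p_N\}$ with distinct $p_k$. The polynomial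
$$\gamma_1\prod_{k<l}\bigl(\gamma\cdot(p_k-p_l)\bigr)$$
in $\gamma=(\gamma_1,\dots,\gamma_n)$ is nonzero. Since $R$ is an infinite domain, there is $\gamma\in R^n$ at which it does not vanish. Put $\ell=\sum_i\gamma_ix_i$. Then $\gamma_1\neq0$, and the values $\ell(p_k)\in R$ are pairwise distinct. By Lagrange interpolation there are $q_i\in K[T]$, $2\le i\le n$, with $q_i(\ell(p_k))=(p_k)_i$ for all $k$. Choose $0\ne b\in R$ with all $bq_i\in R[T]$, and consider the $n$ polynomials
$$\prod_{k=1}^N\bigl(\ell-\ell(p_k)\bigr),\qquad b\,x_i-(bq_i)(\ell)\quad(2\le i\le n)$$
in $R[x_1,\dots,x_n]$. They vanish on $F$, by the choice of the $q_i$. Let $z\in R^n$ be a common zero. The first polynomial gives $\ell(z)=\ell(p_k)$ for some $k$. The others give $b\,z_i=b\,q_i(\ell(p_k))=b\,(p_k)_i$, so $z_i=(p_k)_i$ for $i\ge2$. Subtracting $\sum_{i\ge2}\gamma_iz_i=\sum_{i\ge2}\gamma_i(p_k)_i$ from $\ell(z)=\ell(p_k)$ leaves $\gamma_1z_1=\gamma_1(p_k)_1$. As $\gamma_1\ne0$, we get $z=p_k\in F$. $\blacksquare$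

For $n=2$ and $F=\{(0,0)\}$ the two equations $x=0$, $y=0$ suffice, and Corollary 4 says again that one equation never does.
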